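\title{Column sums of geometric multi-chains of filters\\ in the triangular poset}

\begin{abstract}
Order the pairs $(i,j)$ with $1\le i<j\le n$ by inclusion of intervals. A multi-chain $V_m\subseteq\dots\subseteq V_1$ of filters of this poset is called geometric if the filters and their complements are additive under concatenation of intervals. We show that a geometric multi-chain is determined by its column sums $c_j=\sum_p\#\{i:(i,j)\in V_p\}$, that the sequences which occur are exactly the weakly increasing ones with $0\le c_j\le m(j-1)$, and that the filters avoid all pairs $(i,j)$ with $j\le t$ if and only if $c_t=0$. The cycle lemma then shows that the number of geometric multi-chains avoiding these pairs is $\frac{mt+1}{mn+1}\binom{(m+1)n-t}{n-t}$; the question whether this formula holds comes from a paper of Krattenthaler and M\"uhle. The same method gives closed formulas for refined counts by the pattern of equal columns.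
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $m,n,t$ are positive integers with $t\le n$, and $[n]=\{1,\dots,n\}$. The \emph{triangular poset} of degree $n$ is the set
\[
T_n=\{(i,j): 1\le i<j\le n\},
\]
ordered by $(i,j)\preceq(k,l)$ if and only if $i\ge k$ and $j\le l$. If $(i,j)$ is read as the interval from $i$ to $j$, then $\preceq$ is inclusion. Two intervals can be added when the first ends where the second begins: $(i,j)+(j,k)=(i,k)$, while $(i,j)+(k,l)$ is undefined for $j\ne k$. For $A,B\subseteq T_n$, let $A+B$ be the set of all sums $a+b$ with $a\in A$ and $b\in B$ that are defined.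

A \emph{filter} of a poset is an upward closed subset, possibly empty. Let
\[
T_{n,t}=\{(i,j)\in T_n: j>t\},
\]
and call a filter of $(T_{n,t},\preceq)$ a \emph{$t$-filter}. Since $T_{n,t}$ is upward closed in $T_n$, a $t$-filter is the same as a filter of $T_n$ that is contained in $T_{n,t}$. For $t=1$ we have $T_{n,1}=T_n$, and every filter of $T_n$ is a $1$-filter.

\begin{definition}\label{def:geometric}
A \emph{multi-chain} of $t$-filters is a tuple $V=(V_m,\dots,V_1)$ of $t$-filters with $V_m\subseteq V_{m-1}\subseteq\dots\subseteq V_1$. Put $V_r=V_m$ for $r>m$. The multi-chain is \emph{geometric} if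
\begin{itemize}
\item[(G1)] $V_p+V_q\subseteq V_{p+q}$ for all $p,q\ge1$;
\item[(G2)] $(T_n\setminus V_p)+(T_n\setminus V_q)\subseteq T_n\setminus V_{p+q}$ for all $p,q\ge1$ with $p+q\le m$.
\end{itemize}
The complements in (G2) are taken in $T_n$, not in $T_{n,t}$.
\end{definition}

Our first result is the number of these objects. The problem of proving or disproving the formula comes from Krattenthaler and M\"uhle \cite{KM}.

\begin{theorem}\label{thm:count}
The number of geometric multi-chains $(V_m,\dots,V_1)$ of $t$-filters is
\[
\frac{mt+1}{mn+1}\binom{(m+1)n-t}{n-t}.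
\]
\end{theorem}

\subsection*{What the conditions measure}
Take real numbers $x_1<\dots<x_n$, no two of which differ by an integer, and let
\begin{equation}\label{eq:model}
V_p=\{(i,j)\in T_n: x_j-x_i>p\}\qquad(1\le p\le m).
\end{equation}
These sets are nested filters. Lengths add under concatenation, so an interval longer than $p$ followed by one longer than $q$ is longer than $p+q$, which gives (G1), and an interval shorter than $p$ followed by one shorter than $q$ is shorter than $p+q$, which gives (G2). The $V_p$ are $t$-filters exactly when $x_t-x_1<1$. This explains why (G2) uses complements in $T_n$: an interval $(i,j)$ with $j\le t$ is known to be shorter than $1$, and this restricts the intervals that contain it. We call \eqref{eq:model} the \emph{point model}. It guides the proof, but no step depends on it.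

\subsection*{Which answer to expect}
For a multi-chain $V$ of filters of $T_n$ and $j\in[n]$, define the \emph{$j$-th column} and the \emph{$j$-th column sum} by
\[
A_j=\{(i,p): 1\le p\le m,\ (i,j)\in V_p\},\qquad c_j=|A_j|=\sum_{p=1}^m\#\{i:(i,j)\in V_p\}.
\]
Since $(i,j)\preceq(i,j+1)$, the columns are nested:
\begin{equation}\label{eq:nested}
\emptyset=A_1\subseteq A_2\subseteq\dots\subseteq A_n.
\end{equation}
Also $A_j\subseteq[j-1]\times[m]$. Hence $c(V)=(c_1,\dots,c_n)$ lies in
\[
\mathcal C=\{(c_1,\dots,c_n)\in\mathbb Z_{\ge0}^n:\ c_1\le c_2\le\dots\le c_n,\ \ c_j\le m(j-1)\text{ for all }j\}.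
\]
Consider $m=1$. Condition (G2) is empty, and (G1) holds for every filter because $(i,j)\preceq(i,j)+(j,k)$. For a filter $V_1$ the set $\{i:(i,j)\in V_1\}$ is the initial segment $\{1,\dots,c_j\}$, and for every $c\in\mathcal C$ the set $\{(i,j):i\le c_j\}$ is a filter. So for $m=1$ the column sums identify filters with $\mathcal C$. For $m\ge2$ an arbitrary multi-chain is not determined by its column sums (Remark~\ref{rem:fail}). One may guess that (G1) and (G2) restore the situation of $m=1$, and this is the case.

\begin{theorem}\label{thm:columns}
The map $V\mapsto c(V)$ is a bijection from the set of geometric multi-chains $(V_m,\dots,V_1)$ of filters of $T_n$ onto $\mathcal C$. Such a multi-chain consists of $t$-filters if and only if $c_t=0$.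
\end{theorem}

Theorem~\ref{thm:count} is thereby reduced to counting the $c\in\mathcal C$ with $c_t=0$. For $t=n$ only $c=0$ remains, and the formula gives $1$. For $t=1$ the condition $c_1=0$ is automatic, and the formula is the Fuss--Catalan number $\frac1{mn+1}\binom{(m+1)n}{n}$, because $\binom{(m+1)n}{n}=(m+1)\binom{(m+1)n-1}{n-1}$.

\subsection*{Outline}
Section~\ref{sec:arrays} turns (G1) and (G2) into two inequalities for an integer array and works out the case $n=3$. Section~\ref{sec:orders} encodes the array as a linear order on $[n]\times\{0,\dots,m\}$. Section~\ref{sec:queue} rebuilds this order from the column sums by a queue, which proves Theorem~\ref{thm:columns}. Section~\ref{sec:count} proves Theorem~\ref{thm:count} by the cycle lemma, and Section~\ref{sec:refined} counts geometric multi-chains by the pattern of equal columns (Theorem~\ref{thm:refined}).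

\section{Level arrays}\label{sec:arrays}

Because the sets $V_p$ are nested, it suffices to record for each interval the last set that contains it. For subsets $V_m\subseteq\dots\subseteq V_1$ of $T_n$ define the \emph{level array} $a\colon T_n\to\{0,\dots,m\}$ by
\[
a_{ij}=\#\{p\in[m]:(i,j)\in V_p\},
\]
so that $(i,j)\in V_p$ if and only if $p\le a_{ij}$, for $1\le p\le m$. Then
\begin{equation}\label{eq:column}
A_j=\{(i,p): i<j,\ 1\le p\le a_{ij}\},\qquad c_j=\sum_{i<j}a_{ij}.
\end{equation}
In the point model $a_{ij}=\min(m,\lfloor x_j-x_i\rfloor)$. The inequalities in the next lemma are the bounds $\lfloor y\rfloor+\lfloor z\rfloor\le\lfloor y+z\rfloor\le\lfloor y\rfloor+\lfloor z\rfloor+1$, truncated at $m$.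

\begin{lemma}\label{lem:arrays}
The map $V\mapsto a$ is a bijection from the geometric multi-chains of filters of $T_n$ to the arrays $a\colon T_n\to\{0,\dots,m\}$ with
\begin{equation}\label{eq:star}
\min(m,a_{ij}+a_{jk})\ \le\ a_{ik}\ \le\ a_{ij}+a_{jk}+1\qquad(i<j<k).
\end{equation}
The multi-chain consists of $t$-filters if and only if $a_{ij}=0$ whenever $j\le t$.
\end{lemma}

\begin{proof}
The map $V\mapsto a$ is a bijection from nested tuples of subsets of $T_n$ to all arrays $T_n\to\{0,\dots,m\}$, and $V_1\subseteq T_{n,t}$ if and only if $a_{ij}=0$ for $j\le t$. All $V_p$ are filters if and only if $a$ is weakly increasing for $\preceq$. An interval can be enlarged by moving one endpoint at a time, so this is equivalent to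
\begin{equation}\label{eq:monotone}
a_{ik}\ge\max(a_{ij},a_{jk})\qquad(i<j<k).
\end{equation}
We show that \eqref{eq:monotone} together with (G1) is equivalent to the lower bound in \eqref{eq:star}, and that (G2) is equivalent to the upper bound.

Assume \eqref{eq:monotone} and (G1), and let $i<j<k$. If $a_{ij}=0$ or $a_{jk}=0$, the lower bound is contained in \eqref{eq:monotone}. Otherwise apply (G1) with $p=a_{ij}$ and $q=a_{jk}$: it gives $(i,k)\in V_{p+q}=V_{\min(m,p+q)}$, that is, $a_{ik}\ge\min(m,a_{ij}+a_{jk})$. Conversely, assume the lower bound. Since $a_{ij},a_{jk}\le m$, we have $\min(m,a_{ij}+a_{jk})\ge\max(a_{ij},a_{jk})$, so \eqref{eq:monotone} holds. If $(i,j)\in V_p$ and $(j,k)\in V_q$ with $p,q\ge1$, then $a_{ij}\ge\min(m,p)$ and $a_{jk}\ge\min(m,q)$. Hence $a_{ik}\ge\min\bigl(m,\min(m,p)+\min(m,q)\bigr)=\min(m,p+q)$, which means $(i,k)\in V_{p+q}$.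

Condition (G2) says: if $i<j<k$, $p>a_{ij}$, $q>a_{jk}$ and $p+q\le m$, then $a_{ik}<p+q$. For fixed $i<j<k$, the choice $p=a_{ij}+1$, $q=a_{jk}+1$ minimizes $p+q$, so this instance implies the others. Thus (G2) is equivalent to the statement that $a_{ik}\le a_{ij}+a_{jk}+1$ whenever $a_{ij}+a_{jk}+2\le m$. In the remaining case $a_{ik}\le m\le a_{ij}+a_{jk}+1$ holds anyway.
\end{proof}

The case $n=3$ is the smallest in which \eqref{eq:star} says something, and it already shows why column sums suffice.

\begin{example}\label{ex:three}
Let $n=3$. Then $c_2=a_{12}$ and $c_3=a_{13}+a_{23}$. Fix $a_{12}=\alpha\in\{0,\dots,m\}$ and write $\beta=a_{23}$. If $\beta<m-\alpha$, then \eqref{eq:star} allows $a_{13}=\alpha+\beta$ and $a_{13}=\alpha+\beta+1$, so $c_3=\alpha+2\beta$ or $c_3=\alpha+2\beta+1$; as $\beta$ runs from $0$ to $m-\alpha-1$, these values cover $\alpha,\dots,2m-\alpha-1$ once each. If $\beta\ge m-\alpha$, then $a_{13}=m$ and $c_3=m+\beta$ covers $2m-\alpha,\dots,2m$ once each. So each $c_3$ with $c_2\le c_3\le 2m$ occurs exactly once, as Theorem~\ref{thm:columns} predicts. For $m=2$ the pairs $(a_{23},a_{13})$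 are:
\[
\begin{array}{c|ccccc}
 & c_3=0&1&2&3&4\\ \hline
c_2=0&(0,0)&(0,1)&(1,1)&(1,2)&(2,2)\\
c_2=1&&(0,1)&(0,2)&(1,2)&(2,2)\\
c_2=2&&&(0,2)&(1,2)&(2,2)
\end{array}
\]
For general $m$ the total is $\sum_{\alpha=0}^m(2m-\alpha+1)=\frac{(m+1)(3m+2)}2$, and $\alpha=0$ contributes $2m+1$. These are the values of the formula of Theorem~\ref{thm:count} for $t=1$ and $t=2$.

Along each row of the table the column $A_3$ grows by one element at a time, in an order that depends only on $a_{12}$. The point model explains this. Fix $x_1<x_2$ and move $x_3$ from $x_2$ to the right. The pair $(i,p)$ lies in $A_3$ when $x_i+p<x_3$. So $A_3$ consists of the $c_3$ smallest of the numbers $x_1+p$ and $x_2+q$ with $1\le p,q\le m$, and the order of these numbers is known from $a_{12}$: we have $x_1+p<x_2+q$ if and only if $p-q\le a_{12}$.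
\end{example}

\begin{remark}\label{rem:fail}
Let $n=3$ and $m=2$, and write arrays as $(a_{12},a_{23},a_{13})$. There are $1+4+9=14$ arrays satisfying \eqref{eq:monotone}, that is, $14$ multi-chains of filters, and $12$ of them are geometric. The array $(1,1,1)$ violates only (G1) and has the same column sums as $(1,0,2)$. The array $(0,0,2)$ violates only (G2) and has the same column sums as $(0,1,1)$. So each condition is needed for Theorems~\ref{thm:count} and~\ref{thm:columns}. For $t=2$, no two elements of $T_{3,2}=\{(1,3),(2,3)\}$ have a sum. With complements taken in $T_{3,2}$ both conditions would be empty, $(0,0,2)$ would be allowed, and the count would be $6$ instead of $5$.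
\end{remark}

\section{Admissible orders}\label{sec:orders}

Example~\ref{ex:three} suggests comparing the numbers $x_i+p$. An array satisfying \eqref{eq:star} is not given with points $x_i$, but the comparison can be written in terms of the array alone, and \eqref{eq:star} turns out to be exactly what makes it transitive.

Let $P=[n]\times\{0,\dots,m\}$. We call $p$ the \emph{level} of $(i,p)\in P$, and in examples we write $i_p$ for $(i,p)$. Let $P_{<m}$ and $P_{>0}$ be the sets of elements of level less than $m$ and greater than $0$, and let $\sigma\colon P_{<m}\to P_{>0}$ be the \emph{shift} $\sigma(i,p)=(i,p+1)$, a bijection.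

\begin{definition}\label{def:admissible}
A linear order $<$ on $P$ is \emph{admissible} if
\begin{itemize}
\item[(A1)] $(1,0)<(2,0)<\dots<(n,0)$, and $(i,0)<(i,1)<\dots<(i,m)$ for every $i$;
\item[(A2)] for $y,z\in P_{<m}$ we have $y<z$ if and only if $\sigma(y)<\sigma(z)$.
\end{itemize}
\end{definition}

In the point model, ordering $P$ by the values $x_i+p$ gives an admissible order.

\begin{lemma}\label{lem:orders}
The arrays $a\colon T_n\to\{0,\dots,m\}$ satisfying \eqref{eq:star} are in bijection with the admissible orders on $P$. The array $a$ corresponds to the order determined by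
\begin{equation}\label{eq:order}
(i,p)<(j,q)\iff p-q\le a_{ij}\quad(i<j),\qquad (i,p)<(i,q)\iff p<q.
\end{equation}
\end{lemma}

Here \eqref{eq:order} is understood to put $(j,q)<(i,p)$ when $i<j$ and $p-q>a_{ij}$.

\begin{proof}
\emph{From arrays to orders.} Let $a$ satisfy \eqref{eq:star}. The rule \eqref{eq:order} defines a tournament on $P$: for distinct $y,z$ exactly one of $y<z$ and $z<y$ holds. A tournament without a $3$-cycle $y<z<w<y$ is a linear order: if $y<z$ and $z<w$, then $w\ne y$, and $w<y$ would close a $3$-cycle, so $y<w$. We rule out $3$-cycles according to the first coordinates of the three elements.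

If all three first coordinates are equal, the elements are ordered by level, and there is no cycle.

Suppose the elements are $(i,p)$, $(i,p')$, $(j,q)$ with $p<p'$ and $j\ne i$. A cycle contains the relation $(i,p)<(i,p')$, so it reads $(i,p)<(i,p')<(j,q)<(i,p)$. If $i<j$, the last two relations say $p'-q\le a_{ij}<p-q$. If $j<i$, they say $q-p\le a_{ji}<q-p'$. Both contradict $p<p'$.

Suppose the elements are $(i,p)$, $(j,q)$, $(k,r)$ with $i<j<k$. There are two possible cycles. If $(i,p)<(j,q)<(k,r)<(i,p)$, then $p-q\le a_{ij}$, $q-r\le a_{jk}$ and $p-r>a_{ik}$. Since also $p-r\le m$, we get $a_{ik}<p-r\le\min(m,a_{ij}+a_{jk})$, against the lower bound in \eqref{eq:star}. If $(i,p)<(k,r)<(j,q)<(i,p)$, then $p-r\le a_{ik}$, $q-r\ge a_{jk}+1$ and $p-q\ge a_{ij}+1$. So $a_{ik}\ge p-r\ge a_{ij}+a_{jk}+2$, against the upper bound.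

Thus \eqref{eq:order} is a linear order. It satisfies (A1) because $a_{ij}\ge0$, and (A2) because \eqref{eq:order} depends only on the difference of the levels.

\emph{From orders to arrays.} Given an admissible order, put $a_{ij}=\max\{p:(i,p)<(j,0)\}$ for $i<j$. By (A1) the set contains $0$ and is an initial segment of $\{0,\dots,m\}$, so $(i,p)<(j,0)$ if and only if $p\le a_{ij}$. We verify \eqref{eq:order}. Its second part is in (A1). Let $i<j$. If $p\ge q$, then applying (A2) $q$ times gives $(i,p)<(j,q)\iff(i,p-q)<(j,0)\iff p-q\le a_{ij}$. If $p<q$, then $p-q<0\le a_{ij}$, and $(i,p)<(j,p)<(j,q)$, where the first relation is $(i,0)<(j,0)$ shifted $p$ times.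

Now let $i<j<k$. Write $\min(m,a_{ij}+a_{jk})=p+q$ with $0\le p\le a_{ij}$ and $0\le q\le a_{jk}$. By \eqref{eq:order}, $(i,p+q)<(j,q)<(k,0)$, so $p+q\le a_{ik}$. This is the lower bound in \eqref{eq:star}. The upper bound is automatic if $a_{ij}+a_{jk}+1\ge m$. Otherwise put $q=a_{jk}+1$ and $p=a_{ij}+a_{jk}+2\le m$. By \eqref{eq:order}, $(k,0)<(j,q)<(i,p)$, so $a_{ik}<p$.

The two constructions are mutually inverse. Starting from $a$, we recover $\max\{p:p\le a_{ij}\}=a_{ij}$. Starting from an order, we have just shown that it satisfies \eqref{eq:order} for its own array.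
\end{proof}

Thus (G1) excludes one orientation of a $3$-cycle and (G2) the other. The two bad arrays of Remark~\ref{rem:fail} produce these cycles on the same triple: $(1,1,1)$ gives $1_2<2_1<3_0<1_2$, and $(0,0,2)$ gives $1_2<3_0<2_1<1_2$.

\begin{example}\label{ex:running}
Let $n=4$, $m=2$, $V_2=\{(1,4)\}$ and $V_1=\{(1,3),(1,4),(2,4),(3,4)\}$. This multi-chain comes from the points $x=(0,\,0.6,\,1.2,\,2.4)$, so it is geometric, and it consists of $2$-filters. Its array has $a_{12}=a_{23}=0$, $a_{13}=a_{24}=a_{34}=1$, $a_{14}=2$, and $c=(0,0,1,4)$. Its admissible order, shown in Figure~\ref{fig:points}, is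
\[
1_0<2_0<1_1<3_0<2_1<1_2<3_1<4_0<2_2<3_2<4_1<4_2.
\]
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=2.4cm,y=0.55cm]
\foreach \i/\x in {1/0,2/0.6,3/1.2,4/2.4}{
  \draw[gray] (-0.2,-\i) -- (4.6,-\i);
  \node[left] at (-0.2,-\i) {$i=\i$};
  \fill (\x,-\i) circle (2.2pt);
  \draw[fill=white] (\x+1,-\i) circle (2.2pt);
  \draw[fill=white] (\x+2,-\i) circle (2.2pt);
}
\draw[dashed] (2.4,-0.4) -- (2.4,-4.6);
\foreach \x/\w in {0/U,0.6/U,1/D,1.2/U,1.6/D,2/D,2.2/D,2.4/U,2.6/D,3.2/D,3.4/D,4.4/D}
  \node at (\x,-5.2) {$\w$};
\end{tikzpicture}
\caption{The numbers $x_i+p$ for $x=(0,\,0.6,\,1.2,\,2.4)$ and $p=0,1,2$. Row $i$ shows $x_i$ (black) and $x_i+1$, $x_i+2$ (white). The column sum $c_j$ is the number of white dots to the left of the black dot in row $j$; the dashed line shows $c_4=4$. The bottom line reads the dots from left to right, with $U$ for black and $D$ for white.}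
\label{fig:points}
\end{figure}

\section{Recovering the order from the column sums}\label{sec:queue}

Let $a$ satisfy \eqref{eq:star} and consider its admissible order. An element $(i,p)\in P_{>0}$ lies below $(j,0)$ if and only if $i<j$ and $p\le a_{ij}$. Indeed, for $i<j$ this is \eqref{eq:order}, and for $i\ge j$ we have $(j,0)\le(i,0)<(i,p)$ by (A1). By \eqref{eq:column},
\begin{equation}\label{eq:initial}
A_j=\{y\in P_{>0}: y<(j,0)\}.
\end{equation}
So all columns are initial segments of one linear order on $P_{>0}$, and each is determined by its size once that order is known. The difficulty is that the order itself depends on the array. It is resolved by (A2), which determines each element of positive level from the part of the order that precedes it. To use this, we record the column sums as a word.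

\subsection*{Words}
Let $\mathcal W$ be the set of words with $n$ letters $U$ and $mn$ letters $D$. For $w\in\mathcal W$ let $c_j(w)$ be the number of letters $D$ before the $j$-th $U$. The map $w\mapsto c(w)=(c_1(w),\dots,c_n(w))$ is a bijection from $\mathcal W$ onto the weakly increasing sequences of length $n$ with values in $\{0,\dots,mn\}$, and these include all of $\mathcal C$. For such a sequence $c$ and $1\le s\le mn$ let
\[
N_s=\#\{j: c_j\le s-1\},
\]
the number of letters $U$ before the $s$-th $D$ in the corresponding word.

\begin{lemma}\label{lem:ballot}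
A weakly increasing sequence $c\in\{0,\dots,mn\}^n$ lies in $\mathcal C$ if and only if
\begin{equation}\label{eq:ballot}
s\le mN_s\qquad(1\le s\le mn).
\end{equation}
\end{lemma}

\begin{proof}
Let $c\in\mathcal C$. If $N_s=n$, then $s\le mn=mN_s$. If $N_s<n$, then $j=N_s+1$ satisfies $c_j\ge s$, so $s\le c_j\le m(j-1)=mN_s$. Conversely, assume \eqref{eq:ballot} and let $j\in[n]$. If $c_j=0$, then $c_j\le m(j-1)$. If $c_j=s\ge1$, then only indices smaller than $j$ are counted by $N_s$, so $c_j=s\le mN_s\le m(j-1)$.
\end{proof}

The \emph{word} of a linear order on $P$ is obtained by listing $P$ increasingly and writing $U$ for each element of level $0$ and $D$ for each element of positive level. It lies in $\mathcal W$. If the order is admissible, the $j$-th $U$ stands for $(j,0)$ by (A1), so by \eqref{eq:initial} it is preceded by exactly $|A_j|$ letters $D$. Hence the word $w$ of the admissible order of $V$ satisfies $c(w)=c(V)$.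

\subsection*{The queue procedure}
Given $w\in\mathcal W$, read $w$ from left to right and build a list of elements of $P$, starting from the empty list:
\begin{itemize}
\item[(U)] at the $i$-th letter $U$, append $(i,0)$;
\item[(D)] at the $s$-th letter $D$, append $\sigma(y)$, where $y$ is the $s$-th entry of level less than $m$ in the current list; if there is no such entry, the procedure \emph{fails}.
\end{itemize}
The entries of level less than $m$ that have not yet been shifted form a queue. At a letter $U$ a new element of level $0$ joins at the back. At a letter $D$ the front element leaves, and its shift joins at the back unless the shift has level $m$. The procedure fails when a $D$ meets an empty queue.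

\begin{example}\label{ex:queue}
For $n=4$, $m=2$ and $c=(0,0,1,4)$ the word and the list are
\[
\begin{array}{cccccccccccc}
U&U&D&U&D&D&D&U&D&D&D&D\\
1_0&2_0&1_1&3_0&2_1&1_2&3_1&4_0&2_2&3_2&4_1&4_2
\end{array}
\]
The entries of level less than $2$ are, in order, $1_0,2_0,1_1,3_0,2_1,3_1,4_0,4_1$, and their shifts are the entries below the eight letters $D$. This is the order of Example~\ref{ex:running}. For $n=m=2$ and $c=(0,3)\notin\mathcal C$, the word $UDDDUD$ produces $1_0,1_1,1_2$ and fails at the third $D$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:columns}]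
We saw in Section~\ref{sec:intro} that $c(V)\in\mathcal C$. The multi-chain consists of $t$-filters if and only if $A_j=\emptyset$ for all $j\le t$, which by \eqref{eq:nested} means $A_t=\emptyset$, that is, $c_t=0$. By Lemmas~\ref{lem:arrays} and~\ref{lem:orders} and the identity $c(w)=c(V)$, it remains to show that every $w\in\mathcal W$ with $c(w)\in\mathcal C$ is the word of exactly one admissible order.

\emph{Uniqueness.} Let $z_1<z_2<\dots<z_{(m+1)n}$ be an admissible order with word $w$. We show by induction on $\ell$ that the queue procedure produces $z_1,\dots,z_\ell$ from the first $\ell$ letters of $w$. If the $\ell$-th letter is the $i$-th $U$, then $z_\ell=(i,0)$ by (A1). If it is the $s$-th $D$, then $z_\ell$ is the $s$-th smallest element of $P_{>0}$. By (A2) the bijection $\sigma\colon P_{<m}\to P_{>0}$ preserves the order, so $z_\ell=\sigma(y)$ for the $s$-th smallest element $y$ of $P_{<m}$. By (A1), $y<\sigma(y)=z_\ell$. Hence $y$ is the $s$-th entry of level less than $m$ in the list $z_1,\dots,z_{\ell-1}$, and rule (D) appends $z_\ell$. So $w$ determines the order.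

\emph{Existence.} Let $w\in\mathcal W$ with $c(w)\in\mathcal C$, and run the queue procedure.

At each stage the entries of the list are distinct. We use induction on the length of the list. An entry appended by (U) differs from the other entries of level $0$ in its first coordinate. An entry $\sigma(y)$ appended by (D) has positive level, so it could only repeat an entry $\sigma(y')$ appended at an earlier $D$; but $y$ and $y'$ occupy different positions of the list, so $y\ne y'$.

The procedure does not fail. Suppose it fails at the $s$-th $D$. The first $s-1$ letters $D$ were processed, so the list has at least $s-1$ entries of level less than $m$, and by the failure exactly $s-1$. All of them have been shifted, so the list is closed under $\sigma$. It contains $(i,0)$ for $i\le N_s$, hence all $(i,p)$ with $i\le N_s$ and $0\le p\le m$. Among these, $mN_s$ have level less than $m$, so $s-1\ge mN_s$. This contradicts Lemma~\ref{lem:ballot}, and it is the only place where the bound $c_j\le m(j-1)$ is used.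

The final list has $(m+1)n=|P|$ distinct entries in $P$, so it is a linear order on $P$, and its word is $w$. The elements $(i,0)$ appear in the order of $i$, and each $(i,p+1)$ was appended by (D) after $(i,p)$; this is (A1). New entries are appended at the end, so the $s$-th entry of level less than $m$ used in (D) is also the $s$-th such entry of the final list. Therefore $\sigma$ maps the $s$-th smallest element of $P_{<m}$ to the $s$-th smallest element of $P_{>0}$ for $s=1,\dots,mn$, which is (A2).
\end{proof}

\section{The cycle lemma and the count}\label{sec:count}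

It remains to count the $c\in\mathcal C$ with $c_t=0$. In terms of words, give $U$ the weight $m$ and $D$ the weight $-1$; then \eqref{eq:ballot} says that no prefix ending in $D$ has negative weight. Constraints of this kind are counted by the cycle lemma: among the rotations of a sequence that descends only in unit steps, a fixed proportion satisfies the constraint. We include the proof of the form we need.

\begin{lemma}[Cycle lemma; Dvoretzky--Motzkin, Raney]\label{lem:cycle}
Let $L,r\ge1$, and let $\mathcal S$ be a finite set of integer sequences $(s_1,\dots,s_L)$ with all $s_i\ge-1$ and $s_1+\dots+s_L=-r$, closed under cyclic rotation. Call a sequence \emph{good} if $s_1+\dots+s_i>-r$ for $1\le i<L$. Then exactly $\frac rL|\mathcal S|$ members of $\mathcal S$ are good.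
\end{lemma}

\begin{proof}
Fix $s\in\mathcal S$, extend it with period $L$ to all indices in $\mathbb Z$, and define $S_i$ for $i\in\mathbb Z$ by $S_0=0$ and $S_i-S_{i-1}=s_i$. Then $S_{i+L}=S_i-r$, so $S_i\to+\infty$ as $i\to-\infty$ and $S_i\to-\infty$ as $i\to+\infty$. Call $d\in\mathbb Z$ a \emph{record} if $S_j>S_d$ for all $j<d$.

The rotation $(s_{d-L+1},\dots,s_d)$ is good if and only if $S_j-S_{d-L}>-r=S_d-S_{d-L}$, that is, $S_j>S_d$, for $d-L<j<d$. This holds if $d$ is a record. Conversely, suppose it holds. Every $j<d$ has the form $j'-kL$ with $d-L<j'\le d$, $k\ge0$ and $(j',k)\ne(d,0)$, and then $S_j=S_{j'}+kr>S_d$. So the rotation is good if and only if $d$ is a record.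

For $h\in\mathbb Z$ let $f(h)=\min\{j:S_j\le h\}$, which exists by the limits above. Since $S_{f(h)-1}\ge h+1$ and all steps are at least $-1$, we have $S_{f(h)}=h$. Hence $f$ is injective and each $f(h)$ is a record; conversely, a record $d$ equals $f(S_d)$. So $f$ is a bijection from $\mathbb Z$ onto the set of records. Since $f(h-r)=f(h)+L$, it matches the residue classes of $\mathbb Z$ modulo $r$ with the residue classes of records modulo $L$. Thus exactly $r$ of the values $d=1,\dots,L$ are records.

Count the pairs $(s,d)\in\mathcal S\times[L]$ for which the rotation $(s_{d-L+1},\dots,s_d)$ is good. Counting by $s$ gives $r|\mathcal S|$. For fixed $d$ the rotation is a permutation of $\mathcal S$, so counting by $d$ gives $L$ times the number of good members of $\mathcal S$.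
\end{proof}

To apply the lemma we must handle the $t$ forced letters $U$ at the start of the word, and we must turn the weak inequality \eqref{eq:ballot} into a strict one. We delete these $t$ letters, append one extra $D$ at the end, and merge each $D$ with the run of letters $U$ directly before it into a single step. Formally, for a weakly increasing $c\in\{0,\dots,mn\}^n$ with $c_t=0$ put
\begin{equation}\label{eq:u}
u_s=\#\{j>t: c_j=s-1\}\qquad(1\le s\le mn+1).
\end{equation}
Since $c_1=\dots=c_t=0$, the sequence $c$ is determined by the multiset of values $c_{t+1},\dots,c_n$. So $c\mapsto u$ is a bijection onto the sequences $u\in\mathbb Z_{\ge0}^{mn+1}$ with sum $n-t$. Moreover $N_s=t+u_1+\dots+u_s$, so Lemma~\ref{lem:ballot} becomes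
\begin{equation}\label{eq:steps}
c\in\mathcal C\iff\sum_{i=1}^s(mu_i-1)\ge-mt\quad\text{for }1\le s\le mn.
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:count}]
By Theorem~\ref{thm:columns} we count the $c\in\mathcal C$ with $c_t=0$. Let $\mathcal S$ be the set of sequences $(mu_i-1)_{1\le i\le mn+1}$ with $u\in\mathbb Z_{\ge0}^{mn+1}$ of sum $n-t$. It is closed under rotation, its terms are at least $-1$, and each member has sum $m(n-t)-(mn+1)=-(mt+1)$. There are $\binom{N+L-1}{N}$ sequences of $L$ nonnegative integers with sum $N$, so $|\mathcal S|=\binom{mn+n-t}{n-t}$. Take $L=mn+1$ and $r=mt+1$. An integer is at least $-mt$ if and only if it exceeds $-r$, so by \eqref{eq:steps} the $c\in\mathcal C$ with $c_t=0$ correspond to the good members of $\mathcal S$. Lemma~\ref{lem:cycle} gives their number as $\frac{mt+1}{mn+1}\binom{(m+1)n-t}{n-t}$.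
\end{proof}

For $n=4$, $m=2$, $t=2$ and $c=(0,0,1,4)$ we get $u=(0,1,0,0,1,0,0,0,0)$, and the partial sums of $2u_i-1$ are $-1,0,-1,-2,-1,-2,-3,-4,-5$, which reach $-r=-5$ only at the end. The formula gives $\frac59\binom{10}2=25$, in agreement with the $7+6+5+4+3$ pairs $c_3\le c_4$ with $c_3\le4$ and $c_4\le6$.

\section{Counting by equal columns}\label{sec:refined}

The cycle lemma applies to every rotation-closed family of sequences, so statistics of $u$ that are invariant under rotation can be counted in the same way. The nonzero entries of $u$ have a direct meaning. Let $V$ be a geometric multi-chain of filters of $T_n$. By \eqref{eq:nested}, $A_j=A_{j'}$ if and only if $c_j=c_{j'}$, and the \emph{classes} of indices with equal columns are intervals of $[n]$. The first class is $\{1,\dots,\tau\}$, where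
\[
\tau=\max\{j:A_j=\emptyset\},
\]
and by Theorem~\ref{thm:columns} the multi-chain consists of $t$-filters if and only if $\tau\ge t$.

\begin{theorem}\label{thm:refined}
Let $1\le t\le n$.
\begin{enumerate}
\item Let $\lambda$ be a partition of $n-t$ with $\mu_k$ parts equal to $k$ and $e=\sum_k\mu_k$ parts in total. The number of geometric multi-chains $(V_m,\dots,V_1)$ of filters of $T_n$ with $\tau=t$ whose other classes of equal columns have as sizes the parts of $\lambda$, in some order, is
\[
\frac tn\cdot\frac{(mn)!}{(mn-e)!\,\prod_k\mu_k!}.
\]
\item The number of geometric multi-chains of filters of $T_n$ with $\tau=t$ is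
\[
\frac tn\binom{(m+1)n-t-1}{n-t}.
\]
\item For $e\ge0$, the number of geometric multi-chains of $t$-filters with exactly $e+1$ distinct columns is
\[
\frac1n\binom{mn}{e}\left[t\binom{n-t}{e}+\binom{n-t}{e+1}\right].
\]
For $t=1$ this is the Fuss--Narayana number $\frac1n\binom{mn}e\binom n{e+1}$.
\end{enumerate}
\end{theorem}

\begin{proof}
Use the encoding \eqref{eq:u}. The entry $u_1$ counts empty columns and so plays a different role from the other entries; fixing $\tau$ removes it. Indeed, $\tau=t$ means $c_t=0$ and $u_1=0$. Given $u_1=0$, the condition in \eqref{eq:steps} for $s=1$ reads $-1\ge-mt$, which holds, and for $2\le s\le mn$ it reads $\sum_{i=2}^s(mu_i-1)>-mt$. The total $\sum_{i=2}^{mn+1}(mu_i-1)$ equals $m(n-t)-mn=-mt$. By Theorem~\ref{thm:columns}, the multi-chains with $\tau=t$ therefore correspond to those $(u_2,\dots,u_{mn+1})\in\mathbb Z_{\ge0}^{mn}$ of sum $n-t$ for which $(mu_i-1)_{2\le i\le mn+1}$ is good, with $L=mn$ and $r=mt$. The sizes of the classes other than the first are the nonzero $u_i$. By Lemma~\ref{lem:cycle}, a rotation-closed set of sequences in $\mathbb Z_{\ge0}^{mn}$ of sum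 $n-t$ contributes a fraction $r/L=t/n$ of its members.

(1) The sequences in $\mathbb Z_{\ge0}^{mn}$ whose nonzero entries form the multiset $\lambda$ are the arrangements of $\mu_k$ entries $k$ for each $k\ge1$ and $mn-e$ zeros. They form a rotation-closed set of size $(mn)!/\bigl((mn-e)!\prod_k\mu_k!\bigr)$.

(2) All sequences in $\mathbb Z_{\ge0}^{mn}$ of sum $n-t$ form a rotation-closed set of size $\binom{mn+n-t-1}{n-t}$.

(3) For $e=0$ all columns equal $A_1=\emptyset$, so there is one multi-chain, and the formula gives $\frac1n(t+n-t)=1$. Let $e\ge1$; then $\tau<n$. For $t\le s\le n-1$, a sequence in $\mathbb Z_{\ge0}^{mn}$ of sum $n-s$ with exactly $e$ nonzero entries is given by the positions of these entries and a composition of $n-s$ into $e$ positive parts. These sequences form a rotation-closed set of size $\binom{mn}e\binom{n-s-1}{e-1}$. So there are $\frac sn\binom{mn}e\binom{n-s-1}{e-1}$ multi-chains with $\tau=s$ and $e+1$ distinct columns, and we sum over $s$. Write $s=t+\#\{s':t<s'\le s\}$ and use the identity $\sum_{k=0}^{N-1}\binom{k}{b}=\binom{N}{b+1}$, first with $b=e-1$ and then with $b=e$: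
\begin{align*}
\sum_{s=t}^{n-1}s\binom{n-s-1}{e-1}
&=t\sum_{s=t}^{n-1}\binom{n-s-1}{e-1}+\sum_{s'=t+1}^{n-1}\ \sum_{s=s'}^{n-1}\binom{n-s-1}{e-1}\\
&=t\binom{n-t}e+\sum_{s'=t+1}^{n-1}\binom{n-s'}e
=t\binom{n-t}e+\binom{n-t}{e+1}.
\end{align*}
The last step uses $\binom0e=0$. For $t=1$, apply $\binom{n-1}e+\binom{n-1}{e+1}=\binom n{e+1}$.
\end{proof}

For $n=3$ and $m=2$ these formulas can be compared with the table in Example~\ref{ex:three}. Part (2) gives $7$, $4$, $1$ for $\tau=1,2,3$: the last two rows, the first row without its first entry, and the entry $c=(0,0,0)$. Part (3) with $t=1$ gives $1$, $6$, $5$ for $e=0,1,2$; the five multi-chains with three distinct columns are those with $0<c_2<c_3$.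

\begin{thebibliography}{9}
\bibitem{KM}
Christian Krattenthaler and Henri M\"uhle, \emph{The Rank Enumeration of Certain Parabolic Non-Crossing Partitions}, arXiv:1910.13244 (2019).
\end{thebibliography}
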